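# Upho modular lattices and submodules over skew discrete valuation rings

## 1. Upho posets and modular lattices

We write $x\prec y$ if $y$ covers $x$, that is, $x<y$ and nothing lies strictly between. For a poset with a minimum $\hat 0$ (written $0$ from now on), *graded* means that for every $s$ all maximal chains from $0$ to $s$ have the same finite length, called $\operatorname{rank}(s)$. A minimal element of the rest, a cover of $0$, is an *atom*. In an interval $[x,y]$ the atoms are the covers of $x$ that lie below $y$, and the *coatoms* are the elements of $[x,y]$ covered by $y$.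

**Definition (finite type).** A poset $P$ is of *finite type* if it is graded, has a unique minimal element $\hat 0$, and has only finitely many elements of each rank.

For example, $\mathbb N=\{0,1,2,\dots\}$ has one element of each rank, and $\mathbb N^k$ has finitely many tuples of each coordinate sum, which is the rank.

**Definition (upho).** For $s\in P$ let $V_{P,s}=\{t\in P: t\ge s\}$ (we write $V_s$ when $P$ is clear). A poset $P$ is *upper homogeneous finite*, or *upho*, if it is of finite type and $V_{P,s}\cong P$ for all $s\in P$.

For example, $\mathbb N^k$ is upho, since $t\mapsto t-s$ maps $V_s$ isomorphically onto $\mathbb N^k$. A finite poset with more than one element is never upho: the filter of a maximal element has one element.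

**Definition (modular).** A lattice is *modular* if $x\le z$ implies $x\vee(y\wedge z)=(x\vee y)\wedge z$.

For example, the lattice $\mathrm{Sub}(M)$ of submodules of a module $M$, ordered by inclusion, is modular: if $X\subseteq Z$ and $x+y\in Z$ with $x\in X$, $y\in Y$, then $y\in Y\cap Z$. The dual of a modular lattice is modular. The pentagon $0<x<z<1$, $0<y<1$ with $y$ incomparable to $x$ and $z$ is not: $x\vee(y\wedge z)=x$ but $(x\vee y)\wedge z=z$.

Two textbook facts on modular lattices will be used constantly.

* (M1) If ranks are finite, $\operatorname{rank}(x\vee y)+\operatorname{rank}(x\wedge y)=\operatorname{rank}x+\operatorname{rank}y$.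
* (M2) The map $w\mapsto x\vee w$ is an isomorphism $[x\wedge y,y]\to[x,x\vee y]$, with inverse $w\mapsto w\wedge y$. In particular, if $m\prec b$, $m\le a$ and $b\not\le a$, then $a\prec a\vee b$.

**Definition (indecomposable).** A lattice is *indecomposable* if it is not isomorphic to a direct product of two lattices each having more than one element.

For example, $\mathbb N$ is indecomposable, because a product of two lattices with more than one element contains incomparable elements; $\mathbb N^2$ is decomposable.

**Definition (complemented; rank 3).** An interval $[x,y]$ of a graded lattice has *rank 3* if $\operatorname{rank}(y)-\operatorname{rank}(x)=3$. It is *complemented* if every $z\in[x,y]$ has a complement in it, i.e. some $w\in[x,y]$ with $z\wedge w=x$ and $z\vee w=y$.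

For example, in $\mathbb N^3$ the interval from $(0,0,0)$ to $(1,1,1)$ is complemented of rank 3: the complement of $z$ is $(1,1,1)-z$. The subspace lattice of $F^3$, for a field $F$, is complemented of rank 3. In $\mathbb N$ the interval $[0,3]$ has rank 3 and is not complemented: $1$ has no complement.

The following standard facts can be found in Birkhoff, *Lattice Theory*. Let $X$ be a modular lattice of finite length, with bottom $0$ and top $1$.

* (M3) $X$ is complemented if and only if $1$ is a join of atoms, if and only if $0$ is a meet of coatoms. Intervals of a complemented modular lattice are complemented.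
* (M4) Let $X$ be complemented. Call atoms $u,v$ related if $u=v$ or there is a third atom below $u\vee v$. This is an equivalence relation. For a class $K$ put $e_K=\bigvee K$. Then $X$ is the direct product of the intervals $[0,e_K]$, via $x\mapsto (x\wedge e_K)_K$, and these factors are indecomposable; here we say *irreducible*.

The classes $K$ are called the *components* of $X$. If $X$ is written in any way as a product of irreducible lattices with more than one element, then the atom sets of the factors are the components: atoms in different factors have exactly two atoms below their join, and atoms in the same factor are related by (M4).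

* (M5) If $X$ is complemented and irreducible, every rank 2 interval of $X$ has at least 3 atoms, and every interval is irreducible or trivial.

To see (M5), take $[x,y]$ and let $c$ be a complement of $x$ in $[0,y]$. By (M2), $[x,y]\cong[0,c]$. The atoms of $[0,c]$ are atoms of $X$, and any two distinct ones have a third atom of $X$ below their join, which is $\le c$. So $[0,c]$ has a single component, and if it has rank 2, at least 3 atoms.

## 2. Submodules of finite colength over a discrete valuation ring

Rings have $1$, modules are left modules, and $\ell$ denotes length. As usual, principal ideal domains are commutative. A *local principal ideal domain* is understood here not to be a field, so it is a *discrete valuation ring* (DVR): it has an element $\pi$, the uniformizer, such that every nonzero element is uniquely $u\pi^k$ with $u$ a unit and $k\ge0$. Examples with finite residue field are the $p$-adic integers $\mathbb Z_p$ (with $\pi=p$) and $\mathbb F_q[[t]]$ (with $\pi=t$).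

**Definition (the poset $L(R,d)$).** For $d\ge1$, $L(R,d)$ is the set of submodules $M\subseteq R^d$ of *finite colength*, meaning that $R^d/M$ has finite length, ordered by **reverse** inclusion. The same notation is used for noncommutative rings, with left submodules.

So the minimum of $L(R,d)$ is $R^d$ itself, the join of two elements is the intersection and the meet is the sum. For example, $L(R,1)$ is the chain $R\supset \pi R\supset \pi^2R\supset\cdots$, isomorphic to $\mathbb N$. For $R=\mathbb F_2[[t]]$ and $d=2$ the atoms are the three submodules of index 2; they all contain $tR^2$ and correspond to the three lines of $R^2/tR^2=\mathbb F_2^2$.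

If $R$ has a finite residue field, then $L(R,d)$ is a modular lattice and an upho poset. This is the known example; we shall reprove it in greater generality (Proposition 1).

**Conjecture** (from Yibo Gao, Joshua Guo, Karthik Seetharaman, Ilaria Seidel, "The Rank-Generating Functions of Upho Posets", arXiv:2011.01916 (2020)). *Every indecomposable upho modular lattice that contains a rank 3 interval that is complemented is isomorphic to $L(R,d)$ for some local principal ideal domain $R$ (not a field) with a finite residue field and some $d\in\mathbb Z_{>0}$.*

The problem is to prove or disprove it. In plain words: homogeneity, modularity and one bit of genuinely three-dimensional geometry are given; must there be a commutative DVR behind it? The answer is no. The proof, in Sections 3 to 7, exhibits lattices that come from *noncommutative* analogues of DVRs. Sections 8 to 12 then show how close the conjecture is to being true.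

## 3. Rank one, rank two, and products of chains

**Rank one.** $L(R,1)\cong\mathbb N$ for every $R$. A single chain remembers nothing about $R$, and it contains no complemented rank 3 interval.

**Rank two.** In $L(R,2)$ the covers of an element $M$ are its maximal submodules, and $M$ is free of rank 2, so their intersection is $\pi M$, and $\pi M$ has colength 2 in $M$. If an interval from $M$ to $N$ is complemented, then by (M3) $N$ is a join of covers of $M$, so $N\supseteq\pi M$. Hence complemented intervals of $L(R,2)$ have rank at most 2. The rank 3 hypothesis is the condition that forces $d\ge3$.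

**Products.** $\mathbb N^3$ is upho, it is modular (it is distributive), and it contains a complemented rank 3 interval. It is not an $L(R,d)$, since all $L(R,d)$ are indecomposable (Proposition 1). So the word "indecomposable" is needed.

**Rank numbers.** Let $A$ be a DVR with residue field of size $q$. How many elements does $L(A,d)$ have in rank $m$? Call the number $N_d(m)$. Given $M\subseteq A^d$ of colength $m$, let $M'$ be the intersection of $M$ with the first $d-1$ coordinates and let $A\pi^k$ be the projection of $M$ to the last coordinate. Then $M=M'\oplus A(w,\pi^k)$ with $w\in A^{d-1}$ determined exactly modulo $M'$, and every choice of $M'$, $k$ and $w+M'$ occurs, since $a(w,\pi^k)$ has last coordinate $0$ only for $a=0$. The colength of $M$ is that of $M'$ plus $k$, and $A^{d-1}/M'$ has $q^j$ elements if $M'$ has colength $j$. Hence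
$$N_1(m)=1,\qquad N_d(m)=\sum_{j=0}^{m}q^{j}N_{d-1}(j). \tag{1}$$
For instance $N_2(m)=1+q+\dots+q^m$ and $N_3(1)=1+q(1+q)=1+q+q^2$. Only $q$ and $d$ enter: the rank numbers of $L(\mathbb Z_p,d)$ and $L(\mathbb F_p[[t]],d)$ agree.

## 4. Wedderburn's theorem sees only the bottom layer

A natural plan for proving the conjecture runs as follows. Let $z$ be the join of the atoms. The interval $[0,z]$ is a finite complemented modular lattice, so once it is irreducible of rank at least 4 it is the lattice of subspaces of a vector space over a finite division ring, by the classical coordinatization theorem for projective geometries. By Wedderburn's theorem, finite division rings are commutative. Homogeneity says that the same geometry sits above every element. So one expects to glue the pieces $[x,\zeta(x)]$, where $\zeta(x)$ is the join of the covers of $x$, into a lattice over one commutative ring.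

The plan stops working at the second layer. Put $z_2=\zeta(z)$. If the lattice comes from a ring $A$ with maximal ideal $J$, the interval $[0,z]$ sees $A/J$, but $[0,z_2]$ sees $A/J^2$, and Wedderburn's theorem says nothing about $A/J^2$, which is not a division ring. Here is a concrete finite ring showing this. Let $F=\mathbb F_4$, $\sigma(a)=a^2$, and let $B=\{a+bt:a,b\in F\}$ with $t^2=0$, $ta=\sigma(a)t$:
$$(a+bt)(c+et)=ac+(ae+b\,\sigma(c))t .$$
It has 16 elements. If $a\ne0$, then $a+bt$ has the right inverse $a^{-1}-a^{-1}b\,\sigma(a^{-1})t$, and in a finite ring this makes it a unit. The remaining nonzero elements are $bt$ with $b\neq 0$, and both $F\cdot bt$ and $bt\cdot F$ equal $Ft$. So the only left ideals, and the only right ideals, are $0\subset Ft\subset B$, exactly as for $\mathbb F_4[t]/(t^2)$. The residue ring is the field $\mathbb F_4$. Yet $t\omega=\omega^2t\ne\omega t$ for $\omega\in F\setminus\mathbb F_2$.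

This suggests where to look for a counterexample: take a ring all of whose one-sided ideals are powers of one ideal, but which is not commutative. Two things then need proof. First, that the poset $L(A,d)$ is still upho, although multiplication by $t$ is no longer a module homomorphism. Second, that $L(A,d)$ is really different from every $L(R,e)$. The second point cannot be settled by counting: the derivation of (1) will apply verbatim to the new rings, so the rank numbers are the same as for a DVR with the same residue field. What does settle it is that the lattice itself can multiply. If $e_1,e_2,e_3$ are part of a basis of a free module, then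
$$(Ae_1+Ae_3)\cap\big(A(e_1-ae_2)+A(e_2-be_3)\big)=A(e_1-ab\,e_3),$$
so the product $ab$ can be computed with joins and meets alone, and it is computed in the right order. Three basis vectors are needed, and this is why rank 3 is the threshold.

## 5. Skew discrete valuation rings and their lattices

**Definition (skew DVR).** A *skew DVR* is a domain $A$ with a nonzero nonunit $t$ such that every nonzero $a\in A$ can be written $a=ut^k=t^ku'$ with $u,u'$ units and $k\ge0$. We put $J=At$.

**Example.** Let $F$ be a finite field, $\sigma\in\mathrm{Aut}(F)$, and $A=F[[t;\sigma]]=\{\sum_{i\ge0}a_it^i\}$ with $ta=\sigma(a)t$, so that $(at^i)(bt^j)=a\sigma^i(b)t^{i+j}$; this is associative, as both bracketings of $at^i\cdot bt^j\cdot ct^k$ give $a\sigma^i(b)\sigma^{i+j}(c)t^{i+j+k}$. The lowest term of a product is the product of the lowest terms, which is nonzero, so the order of series is additive and $A$ is a domain. A series with constant term $c\ne0$ is $c(1-x)$ with $x$ of order at least 1, and $\big(\sum_n x^n\big)c^{-1}$ is its inverse. A series of order $k$ is $\sum_{i\ge k}a_it^i=\big(\sum_{i\ge k}a_it^{i-k}\big)t^k=t^k\big(\sum_{i\ge k}\sigma^{-k}(a_i)t^{i-k}\big)$,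 a unit times $t^k$ and $t^k$ times a unit. Finally $t$ has order 1, so it is not a unit. So $A$ is a skew DVR with $A/J=F$. It is noncommutative if $\sigma\ne\mathrm{id}$; for $F=\mathbb F_4$, $\sigma(a)=a^2$, the quotient $A/J^2$ is the ring $B$ of Section 4.

Basic properties of a skew DVR $A$:

* *A one-sided inverse of $t$ is an inverse.* If $tx=1$ then $t(xt-1)=0$, so $xt=1$; similarly on the other side. Hence neither $t$ nor any $t^m$ with $m\ge1$ has a one-sided inverse (if $t^mx=1$, then $t\cdot t^{m-1}x=1$; similarly on the other side).
* *$At^k=t^kA$.* Let $v$ be a unit and write $t^kv=ut^j=t^ju'$ with units $u,u'$. If $j>k$, cancel to get $v=t^{j-k}u'$, so $t^{j-k}$ has a right inverse; if $j<k$, then $t^{k-j}v=u'$, and again $t^{k-j}$ has a right inverse. Both are impossible, so $j=k$ and $t^kv=ut^k$. For a general nonzero $a=vt^m$ we get $t^ka=ut^kt^m=ut^mt^k\in At^k$. The other inclusion is symmetric.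
* *Ideals.* If $I\neq0$ is a left ideal, let $k$ be minimal such that some $ut^k$ ($u$ a unit) lies in $I$; then $t^k\in I$ and $I=At^k$. So the nonzero left ideals, and likewise the nonzero right ideals, are exactly the $At^k=t^kA$. From $At\cdot At=A(tA)t=A(At)t=At^2$ and induction, $At^k=J^k$.
* *Local.* An element outside $J$ has $k=0$, so is a unit; an element $at$ of $J$ is not a unit, since otherwise $t$ would have a left inverse. So $A$ is local with maximal ideal $J$ and $A/J$ is a division ring. If $A/J$ is finite, it is a field by Wedderburn's theorem.
* *Intersection.* The chain $J^k$ is strictly decreasing, since $t^k=at^{k+1}$ would give $1=at$. And $\bigcap_kJ^k=0$: a nonzero element $ut^k$ of the intersection would give $t^k\in J^{k+1}$.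

Commutative skew DVRs are exactly the DVRs.

**Proposition 1.** *Let $A$ be a skew DVR with $A/J=F$ finite and let $d\ge1$. Then $L(A,d)$ is a modular lattice and upho. It is indecomposable. If $d\ge3$ it contains a complemented interval of rank 3. For each $n\ge0$, the element $J^nA^d=t^nA^d$ is obtained from the minimum by $n$ times replacing an element by the join of its covers; the join of all atoms has rank $d$.*

**Step 1: lattice and finite type.** We check the parts of the definition that do not involve filters. If $M,N$ have finite colength, so do $M+N$ and $M\cap N$, since $A^d/(M\cap N)$ embeds in $A^d/M\oplus A^d/N$. So $L(A,d)$ is a lattice, dual to a sublattice of $\mathrm{Sub}(A^d)$, hence modular. Its minimum is $A^d$, and it is graded by $M\mapsto\ell(A^d/M)$, by the Jordan–Hölder theorem.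

A simple module is $A/I$ with $I$ a maximal left ideal, so it is $A/J$, which is killed by $J$. If $M$ has colength $m$, then $A^d/M$ has a composition series of length $m$ whose factors are killed by $J$, so
$$J^mA^d\subseteq M\qquad\text{whenever } \ell(A^d/M)=m. \tag{2}$$
Right multiplication by $t^i$ is an isomorphism of left modules $A\to J^i$ that carries $J$ to $J^{i+1}$, so $J^i/J^{i+1}\cong A/J$, and $A^d/J^mA^d$ has $|F|^{md}$ elements. It has finitely many submodules, so each rank is finite.

**Step 2: every $M$ of finite colength is isomorphic to $A^d$.** This gives the upho property. First, every submodule $M$ of $A^d$ is free of finite rank. This is an induction on $d$: the projection of $M$ to the last coordinate is a left ideal, so it is $0$ or $At^k\cong A$, which is free; hence the projection splits, and $M$ is the direct sum of a copy of that ideal and $M\cap A^{d-1}$, which is free by induction. So $M\cong A^k$ for some $k$; we must show $k=d$.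

The map $x\mapsto tx$ on $A^d$ is additive and injective but need not be $A$-linear. It still induces a lattice isomorphism
$$\mathrm{Sub}(A^d)\to\mathrm{Sub}(tA^d),\qquad N\mapsto tN.$$
Indeed, if $N$ is a submodule then $A\,tN=tAN=tN$ because $At=tA$. Conversely, let $N'\subseteq tA^d$ be a submodule and put $N=\{x:tx\in N'\}$. If $x\in N$ and $a\in A$, then $ta=a't$ for some $a'$, so $t(ax)=a'tx\in N'$. Thus $N$ is a submodule, and $N'=tN$.

Hence $\ell(A^d/M)=\ell(tA^d/tM)$. Compute $\ell(A^d/tM)$ in two ways:
$$\ell(A^d/M)+\ell(M/tM)=\ell(A^d/tM)=\ell(A^d/tA^d)+\ell(tA^d/tM).$$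
So $\ell(M/tM)=\ell(A^d/tA^d)=\ell((A/J)^d)=d$. On the other hand $JM=AtM=tM$, and $M\cong A^k$ gives $\ell(M/JM)=\ell((A/J)^k)=k$. So $k=d$.

Now $V_M$ consists of the submodules of $M$ of finite colength in $A^d$, equivalently of finite colength in $M$. As $M\cong A^d$, $V_M\cong L(A,d)$. So $L(A,d)$ is upho.

**Step 3: iterated joins of covers.** We identify intrinsic elements of the lattice. The atoms are the maximal submodules of $A^d$, and their join is their intersection. Each contains $JA^d$ by (2), and in the vector space $A^d/JA^d=F^d$ the hyperplanes intersect in $0$. So the join of the atoms is $JA^d=tA^d$, of rank $d$. The module $t^nA^d=(At^n)^d$ is free of rank $d$, so in the same way the join of its covers is $J\,t^nA^d=t^{n+1}A^d$. Induction on $n$ gives the claim.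

**Step 4: a complemented rank 3 interval.** If $d\ge3$, let $M=J\oplus J\oplus J\oplus A^{d-3}$. Then $A^d/M\cong F^3$, and the interval from $A^d$ to $M$ is the dual of the subspace lattice of $F^3$, which is complemented of rank 3.

**Step 5: indecomposability.** Suppose $L(A,d)\cong L_1\times L_2$ with $|L_i|>1$. Each $L_i$ has a minimum $0$. A nonzero element of $L_1\times\{0\}$ lies above an atom of the product, and this atom is in $L_1\times\{0\}$ as that is a down-set; likewise for $L_2$. So there are atoms $a_i\in L_i$, and the join $(a_1,a_2)$ of the distinct atoms $(a_1,0)$, $(0,a_2)$ has exactly these two atoms below it. But if $M\ne N$ are distinct atoms of $L(A,d)$, then $A^d/(M\cap N)\cong A^d/M\oplus A^d/N\cong F^2$ has $|F|+1\ge3$ maximal submodules, so at least three atoms lie below $M\cap N$. This is a contradiction. $\square$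

The derivation of (1) used only that left ideals are $0$ or $At^k$, that $A$ is a domain, and that a module of length $j$ has $q^j$ elements. So (1) holds for every skew DVR with residue field of size $q$, as announced in Section 4.

## 6. Recovering a local ring from its submodule lattice

The next lemma makes the multiplication trick of Section 4 precise. We use one textbook fact: finitely generated projective modules over a local ring are free, of unique rank.

**Definition (chain ring).** A ring $S$ with an ideal $J$ is a *chain ring of length $n$* if $S\supsetneq J\supsetneq\dots\supsetneq J^n=0$ are all its left ideals and all its right ideals.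

For example, $\mathbb Z/4$ and the ring $B$ of Section 4 are chain rings of length 2, and $A/J^n$ is a chain ring of length $n$ for a skew DVR $A$.

**Lemma 2.** *Let $A,B$ be local rings, $d\ge3$, $\psi:\mathrm{Sub}(A^d)\to\mathrm{Sub}(B^d)$ a lattice isomorphism, and $e_1,\dots,e_d$ a basis of $A^d$.*

*(a) There are a basis $f_1,\dots,f_d$ of $B^d$ and a ring isomorphism $\theta:A\to B$ with*
$$\psi\Big(A\big(e_i-\sum_{j\ne i}a_je_j\big)\Big)=B\big(f_i-\sum_{j\ne i}\theta(a_j)f_j\big)\qquad\text{for all } i \text{ and all } a_j\in A. \tag{3}$$

*(b) If $A,B$ are chain rings of length $n$ and $g\big(\sum x_ie_i\big)=\sum\theta(x_i)f_i$, then $\psi(N)=g(N)$ for every $N\in\mathrm{Sub}(A^d)$.*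

The hypothesis $d\ge3$ cannot be dropped in (a). For a field $K$ the lattice $\mathrm{Sub}(K^2)$ consists of bottom, top and $|K|+1$ atoms, so for the countably infinite fields $\mathbb Q$ and an algebraic closure of $\mathbb F_2$ these lattices are isomorphic, while the fields are not.

**Step 1: choosing the basis $f_i$.** We build coordinates in $B^d$ that match $e_1,\dots,e_d$. Let $N_i=\psi(Ae_i)$. As $\psi$ preserves sums and intersections, $B^d=\bigoplus N_i$, so each $N_i$ is finitely generated projective. For $i\ne j$, $A(e_i-e_j)$ is a common complement of $Ae_i$ and $Ae_j$ in $Ae_i\oplus Ae_j$. So $D=\psi(A(e_i-e_j))$ is a common complement of $N_i$ and $N_j$ in $N_i\oplus N_j$. Being a complement of $N_j$ means that $D$ projects bijectively to $N_i$, i.e. $D=\{x+h(x):x\in N_i\}$ for a homomorphism $h:N_i\to N_j$; being also a complement of $N_i$ means that $h$ is bijective. Hence $N_i\cong N_j$, all $N_i$ are free of the same rank $r$, and $dr=d$ gives $r=1$.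

Choose a basis $f_1$ of $N_1$. For $i\ge2$, $\psi(A(e_1-e_i))$ is the graph of an isomorphism $h_i:N_1\to N_i$. Put $f_i=-h_i(f_1)$, a basis of $N_i$. Then $\psi(A(e_1-e_i))=B(f_1-f_i)$, and $f_1,\dots,f_d$ is a basis of $B^d$.

**Step 2: the coordinate bijections.** We turn complements into ring elements. For $i\ne j$ the complements of $Ae_j$ in $Ae_i+Ae_j$ are the graphs of homomorphisms $Ae_i\to Ae_j$, i.e. the submodules $A(e_i-ae_j)$, with $a\in A$ unique. The same holds for $f_i,f_j$ over $B$. So there is a bijection $\theta_{ij}:A\to B$ with
$$\psi(A(e_i-ae_j))=B(f_i-\theta_{ij}(a)f_j).$$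

**Step 3: multiplication, and independence of $i,j$.** For distinct $i,j,k$,
$$A(e_i-ab\,e_k)=(Ae_i+Ae_k)\cap\big(A(e_i-ae_j)+A(e_j-be_k)\big), \tag{4}$$
because $x(e_i-ae_j)+y(e_j-be_k)=xe_i+(y-xa)e_j-yb\,e_k$ has $e_j$-coefficient $0$ iff $y=xa$, and then it is $x(e_i-ab\,e_k)$. The same identity holds in $B^d$. Applying $\psi$ to (4) and using uniqueness of coordinates,
$$\theta_{ik}(ab)=\theta_{ij}(a)\,\theta_{jk}(b).$$
By Step 1, $\theta_{1i}(1)=1$ for $i\neq 1$, and since $A(e_1-e_i)=A(e_i-e_1)$ and $B(f_1-f_i)=B(f_i-f_1)$, also $\theta_{i1}(1)=1$. So $\theta_{jk}(1)=\theta_{j1}(1)\theta_{1k}(1)=1$ for distinct $j,k\ne1$. Thus every $\theta_{ij}(1)$ is $1$. Putting $b=1$ gives $\theta_{ik}=\theta_{ij}$, and $a=1$ gives $\theta_{ik}=\theta_{jk}$, for distinct $i,j,k$. So we may change the second index, or the first, one at a time: go from $(i,j)$ to $(i,m)$ to $(k,m)$ to $(k,l)$ with $m\notin\{i,k\}$, which exists as $d\ge3$. All $\theta_{ij}$ are one bijection $\theta$, it is multiplicative, and $\theta(1)=1$.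

**Step 4: formula (3) and additivity.** We pass from two coordinates to all of them. A vector lies in $A(e_i-a_je_j)+\sum_{k\ne i,j}Ae_k$ iff its $e_j$-coefficient is $-x a_j$, where $x$ is its $e_i$-coefficient. Hence
$$A\big(e_i-\sum_{j\ne i}a_je_j\big)=\bigcap_{j\ne i}\Big(A(e_i-a_je_j)+\sum_{k\ne i,j}Ae_k\Big),$$
and the same holds in $B^d$; applying $\psi$ gives (3). Finally
$$A(e_1-(a+b)e_2)=(Ae_1+Ae_2)\cap\big(A(e_1-ae_2-e_3)+A(e_3-be_2)\big),$$
because $x(e_1-ae_2-e_3)+y(e_3-be_2)$ has $e_3$-coefficient $0$ iff $y=x$. The same holds in $B^d$. Applying $\psi$ and (3) we get $\theta(a+b)=\theta(a)+\theta(b)$. So $\theta$ is a ring isomorphism, and (a) is proved.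

**Step 5: chain rings.** We show (b): $\psi$ is induced by the semilinear bijection $g$, which satisfies $g(ax)=\theta(a)g(x)$. Every submodule is a join of cyclic ones, so let $N=Av$ with $v=\sum x_ie_i\ne0$. If $n\ge2$, choose $t\in J\setminus J^2$. The left ideal $At$ is a power of $J$ contained in $J$ and not in $J^2$, so $At=J$; likewise $tA=J$. Hence $J^k=At^k=t^kA$. If $n=1$, put $t=0$ and $t^0=1$. Let $k$ be maximal with all $x_i\in J^k$; $k<n$ as $v\ne0$. Write $x_i=t^ky_i$ and $u=\sum y_ie_i$, so $v=t^ku$. Some $y_i$ is a unit: otherwise all $y_i\in J$ and all $x_i\in t^kJ\subseteq J^{k+1}$.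

For such an $i$, $Au=Ay_i^{-1}u$ and $y_i^{-1}u=e_i+\sum_{j\ne i}y_i^{-1}y_je_j$. This is of the form in (3), so $\psi(Au)=g(Au)$. The map $a\mapsto a\,y_i^{-1}u$ is injective, so $Au\cong A$ is uniserial (its submodules form a chain), and $Av=At^ku=J^ku$ is its unique submodule of colength $k$. Both $\psi(Av)$ and $g(Av)$ are the unique submodule of colength $k$ in $\psi(Au)=g(Au)$, so they are equal. $\square$

## 7. Noncommutative skew DVRs refute the conjecture

**Theorem A.** *Let $A$ be a noncommutative skew DVR with finite residue field, e.g. $\mathbb F_q[[t;\sigma]]$ with $\sigma\ne\mathrm{id}$, and let $d\ge3$. Then $L(A,d)$ is an indecomposable upho modular lattice containing a complemented rank 3 interval, and $L(A,d)\not\cong L(R,e)$ for every (commutative) DVR $R$ with finite residue field and every $e\ge1$. In particular the conjecture is false; a counterexample is $A=\mathbb F_4[[t;\sigma]]$, $\sigma(a)=a^2$, with any $d\ge3$.*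

**Step 1: the hypotheses of the conjecture.** They are satisfied by Proposition 1.

**Step 2: an isomorphism respects the layers.** Suppose $L(A,d)\cong L(R,e)$, where $R$ has uniformizer $\pi$. Proposition 1 applies to $R$ as well. The join of all atoms has rank $d$ in one lattice and $e$ in the other, so $e=d$. The element $J^nA^d$ is obtained from the minimum by $n$ times taking the join of the covers, and so is $\pi^nR^d$; therefore the isomorphism maps $J^nA^d$ to $\pi^nR^d$.

**Step 3: read off the rings.** The interval below $J^nA^d$ consists of the submodules of $A^d$ containing $J^nA^d$, with reversed order, so it is the dual of $\mathrm{Sub}((A/J^n)^d)$. Hence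
$$\mathrm{Sub}\big((A/J^n)^d\big)\cong\mathrm{Sub}\big((R/\pi^n)^d\big)\qquad\text{for all }n\ge1.$$
These are local rings and $d\ge3$, so Lemma 2(a) gives $A/J^n\cong R/\pi^n$, which is commutative. For $a,b\in A$ we get $ab-ba\in\bigcap_nJ^n=0$. So $A$ is commutative, a contradiction. $\square$

## 8. The join of the covers as an operator

The rest of the notes shows that noncommutativity of the ring is the only obstruction when the core has rank at least 4. Throughout, $L$ is an upho modular lattice with more than one element. For $x\in L$ let $\mathrm{Cov}(x)$ be the set of covers of $x$ and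
$$\zeta(x)=\bigvee\mathrm{Cov}(x),\qquad z=\zeta(0),\qquad d=\operatorname{rank}z,\qquad z_n=\zeta^n(0).$$

**Definition (core).** The *core* of $L$ is $C=[0,z]$.

For $L=\mathbb N^k$ we have $\zeta(x)=x+(1,\dots,1)$ and $C=\{0,1\}^k$, with $d=k$. For $L=L(A,d)$, $\zeta(M)=JM$, $z_n=J^nA^d$, and $C$ is the dual of the subspace lattice of $F^d$.

As $V_x\cong L$, the set $\mathrm{Cov}(x)$ is finite, $[x,\zeta(x)]\cong C$ and $\operatorname{rank}\zeta(x)=\operatorname{rank}x+d$, with $d\ge1$. All intervals of $L$ are finite. By (M3), $[x,\zeta(x)]$ is complemented, and
$$[x,y]\text{ complemented}\implies y\le\zeta(x), \tag{5}$$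
because then $y$ is a join of covers of $x$.

**Theorem B.** *(1) $\zeta:L\to V_z$ is an isomorphism. (2) Every interval of $L$ with exactly one atom, or exactly one coatom, is a chain. (3) $L$ is indecomposable iff $C$ is irreducible.*

*In particular the hypotheses of the conjecture hold iff $C$ is an irreducible projective geometry (an irreducible complemented modular lattice of finite rank) of rank $d\ge3$.*

The last sentence follows from (3): a complemented rank 3 interval $[x,y]$ has $y\le\zeta(x)$ by (5), so $d\ge3$. Conversely, if $d\ge3$, a rank 3 interval $[0,y]$ in $C$ is complemented.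

**Theorem C.** *Let $L$ be an indecomposable upho modular lattice containing a complemented rank 3 interval, with core of rank $d$. If $d\ge4$, or $d=3$ and $L$ is Arguesian, then $L\cong L(A,d)$ for a complete skew DVR $A$ with finite residue field, unique up to isomorphism. Conversely all such $L(A,d)$, $d\ge3$, satisfy the hypotheses. $L$ has the form predicted by the conjecture iff $A$ is commutative.*

**Corollary D.** *Let $d\ge4$ and let $q$ be a prime power. The conjecture holds for all upho modular lattices with core isomorphic to the subspace lattice of $\mathbb F_q^d$ iff $q$ is prime.*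

The words "Arguesian" and "complete" are defined in Section 11. Theorem B, like Theorem A, is proved here from the textbook facts recalled above. Theorem C and Corollary D use in addition a published coordinatization theorem, quoted in Section 11. Nothing is claimed about non-Arguesian lattices with $d=3$.

**Proof of Theorem B(1), Step 1: $\zeta$ preserves order and coverings.** Let $x\prec a$. Then $[a,\zeta(x)]$ is an interval of the complemented lattice $[x,\zeta(x)]$, so it is complemented and $\zeta(x)\le\zeta(a)$ by (5). The ranks differ by one, so $\zeta(x)\prec\zeta(a)$. Following chains of coverings, $x\le y$ implies $\zeta(x)\le\zeta(y)$.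

**Step 2: $\zeta$ is injective.** Let $\zeta(x)=\zeta(y)=c$ and $m=x\wedge y$. As $[x,c]$ is complemented, $x$ is a meet of coatoms of $[x,c]$, which are coatoms of $[m,c]$. The same holds for $y$, so $m=x\wedge y$ is a meet of coatoms of $[m,c]$. Hence $[m,c]$ is complemented and $c\le\zeta(m)$. So $\operatorname{rank}x+d\le\operatorname{rank}m+d$, which gives $x=m$; likewise $y=m$.

**Step 3: counting.** We upgrade injectivity to an isomorphism, using finiteness. By Steps 1 and 2, $\zeta$ maps the rank $k$ elements of $L$ injectively to elements of $V_z$ that have rank $k$ over $z$. Since $V_z\cong L$, both sets are finite of the same size, so $\zeta:L\to V_z$ is a bijection. It also maps the covering pairs $(x,a)$ with $\operatorname{rank}x=k$ injectively to the covering pairs of $V_z$ with lower element of rank $k$ over $z$; again both sets are finite and of the same size, so every covering in $V_z$ comes from a covering in $L$. A bijection that preserves and reflects coverings is an isomorphism. In particular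
$$\zeta(u)\wedge\zeta(v)=\zeta(u\wedge v). \tag{6}$$
$\square$

**Proof of Theorem B(2), Step 1: one atom.** Let $[x,y]$ have the unique atom $x_1$; we may assume $x_1\ne y$. All elements of $[x,y]$ except $x$ are $\ge x_1$, so by induction on the rank it suffices to show that $[x_1,y]$ has a unique atom. Suppose $u\ne v$ are atoms of $[x_1,y]$, and let $w=u\vee v\le\zeta(x_1)$. The interval $[x,w\wedge\zeta(x)]$ is complemented, being an interval of $[x,\zeta(x)]$; its atoms are atoms of $[x,y]$, so its only atom is $x_1$, and its top is a join of atoms. So $w\wedge\zeta(x)=x_1$. With $r=\operatorname{rank}x$, (M1) gives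
$$\operatorname{rank}(w\vee\zeta(x))=(r+3)+(r+d)-(r+1)=r+d+2.$$
But $w\vee\zeta(x)\le\zeta(x_1)$, which has rank $r+d+1$. Contradiction.

**Step 2: one coatom.** Let $[x,y]$ have the unique coatom $y_1$; we may assume $y_1\ne x$. As before it suffices to show that $[x,y_1]$ has a unique coatom. Suppose $u\ne v$ are coatoms of it, and let $n=u\wedge v$. By modularity $u,v$ cover $n$, so $y_1=u\vee v\le\zeta(n)$, and $\operatorname{rank}y=\operatorname{rank}n+3$.

If $y\le\zeta(n)$, then $[n,y]$ is complemented, so $n$ is a meet of coatoms of $[n,y]$. These are coatoms of $[x,y]$, so the only one is $y_1\ne n$, a contradiction.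

So $y\not\le\zeta(n)$. Then $y\wedge\zeta(n)=y_1$, and $y\vee\zeta(n)$ covers $\zeta(n)$ by (M2). By (1), $y\vee\zeta(n)=\zeta(a)$ with $a\in\mathrm{Cov}(n)$. Now $y\le\zeta(y_1)$ because $y$ covers $y_1$, and $\zeta(n)\le\zeta(y_1)$ because $n\le y_1$. So $\zeta(a)\le\zeta(y_1)$, and $a\le y_1$ by (1). Thus $a\le y_1<y\le\zeta(a)$, so $[a,y]$ is an interval of $[a,\zeta(a)]$, complemented, of rank 2. It has at least two coatoms, and these are coatoms of $[x,y]$. Contradiction. $\square$

## 9. Components of the core and their transport

We turn to Theorem B(3).

If $C$ is irreducible, any two distinct atoms of $L$ have a third atom below their join. As in Step 5 of Proposition 1, $L$ is then indecomposable: in a product $L_1\times L_2$ with both factors nontrivial, the join of $(a_1,0)$ and $(0,a_2)$ has exactly two atoms below it.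

For the converse we assume nothing about $C$ yet, and show that the components of $C$ can be carried consistently to all of $L$; if there are at least two of them, $L$ splits.

For $x\in L$ let $\mathrm{comp}(x)$ be the set of components of $[x,\zeta(x)]$, regarded as a partition of $\mathrm{Cov}(x)$. For $K\in\mathrm{comp}(x)$ put $e_K=\bigvee K$ and $r(K)=\operatorname{rank}[x,e_K]$, so $[x,\zeta(x)]=\prod_K[x,e_K]$. The multiset of the $r(K)$ does not depend on $x$, because $[x,\zeta(x)]\cong C$. For a set $K$ of elements and an element $a$ write $a\vee K=\{a\vee u:u\in K\}$. (For $L=\mathbb N^k$, $\mathrm{comp}(x)$ consists of the $k$ singletons $\{x+\epsilon_i\}$, where $\epsilon_i$ is the $i$-th unit vector.)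

**Step 1: one covering step.** We compare $\mathrm{comp}(x)$ and $\mathrm{comp}(a)$ for $a\in K\in\mathrm{comp}(x)$ through the interval $[a,\zeta(x)]$, which belongs to both.

Seen from $x$, it is $[a,e_K]\times\prod_{K'\ne K}[x,e_{K'}]$. The first factor is irreducible or trivial by (M5), and if $r(K)\ge2$ its atoms are the elements $a\vee u$ with $u\in K\setminus\{a\}$ (an atom of $[a,e_K]$ is the top of a complemented rank 2 interval above $x$, so it is the join of $a$ and another cover of $x$). So the components of $[a,\zeta(x)]$ are $a\vee K'$ for $K'\ne K$, of rank $r(K')$, and, if $r(K)\ge2$, also $a\vee(K\setminus\{a\})$, of rank $r(K)-1$.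

Seen from $a$: $\zeta(x)$ is a coatom of $[a,\zeta(a)]=\prod_{G}[a,e_G]$. A coatom of a product is full in all coordinates except one, where it is a coatom. So there is exactly one $G_*=G_*(x,a)\in\mathrm{comp}(a)$ with $e_{G_*}\not\le\zeta(x)$. The components of $[a,\zeta(x)]$ are the $G\ne G_*$ and, if $r(G_*)\ge2$, the set $G_*^-$ of those elements of $G_*$ that lie below $\zeta(x)$, of rank $r(G_*)-1$.

The sum of the squares of the component ranks is the same number $\Sigma$ for $x$ and for $a$. For $[a,\zeta(x)]$ it is $\Sigma-(2r(K)-1)$ and also $\Sigma-(2r(G_*)-1)$. Hence $r(K)=r(G_*)=:r$.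

**Step 2: the truncated components match.** We claim that *if $r\ge2$, then $G_*^-=a\vee(K\setminus\{a\})$.*

Suppose not. Both sides are components of $[a,\zeta(x)]$, so $G_*^-=a\vee K'$ for some $K'\ne K$, and $H:=a\vee(K\setminus\{a\})$ is one of the full components $G\ne G_*$ of $a$, with $r(H)=r-1$. Choose $u\in K\setminus\{a\}$ and put $\ell=a\vee u\in H$. As $a,u$ lie in the same component of $x$, $[x,\ell]$ has at least 3 atoms, so at least 5 elements.

Apply Step 1 to $\ell\in H\in\mathrm{comp}(a)$. The component $G'_*=G_*(a,\ell)$ of $\ell$ has rank $r-1$. As $G_*\ne H$, the set $E:=\ell\vee G_*$ is a component of $[\ell,\zeta(a)]$, of rank $r$. The components of $[\ell,\zeta(a)]$ are full components of $\ell$ different from $G'_*$, or a truncated one of rank $r-2$. So $E$ is a full component of $\ell$ and $E\ne G'_*$.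

Now look at $\zeta(x)$, which lies in $[\ell,\zeta(\ell)]=\prod_{G\in\mathrm{comp}(\ell)}[\ell,e_G]$ and has corank 2 there, since $\operatorname{rank}\ell=\operatorname{rank}x+2$. First, $e_E\ge e_{G_*}\not\le\zeta(x)$, so $e_E\not\le\zeta(x)$. Second, $e_{G'_*}\not\le\zeta(a)$ and $\zeta(x)\le\zeta(a)$, so $e_{G'_*}\not\le\zeta(x)$. So $\zeta(x)$ is not full in the two coordinates $E$ and $G'_*$; since its coranks in all coordinates add up to 2, it is a coatom in each of these two and full in all others. Hence $[\zeta(x),\zeta(\ell)]$ is a product of two 2-element chains and has exactly 4 elements. By Theorem B(1) it is isomorphic to $[x,\ell]$, which has at least 5. This contradiction proves the claim.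

**Step 3: transport along a covering.** We obtain a bijection
$$T_{x,a}:\mathrm{comp}(x)\to\mathrm{comp}(a),\qquad K'\mapsto a\vee K'\ (K'\ne K),\qquad K\mapsto G_*(x,a).$$
If $r\ge2$, the two descriptions of the components of $[a,\zeta(x)]$ in Step 1, with the two truncated ones identified by Step 2, give $\{a\vee K':K'\ne K\}=\{G:G\ne G_*\}$. If $r=1$, there are no truncated ones, and the same equality holds. Moreover
$$a\vee(K\setminus\{a\})\subseteq T_{x,a}(K), \tag{7}$$
by Step 2 if $r\ge2$, and trivially if $r=1$, where $K=\{a\}$.

**Step 4: squares commute.** We show: *for $u\ne v$ in $\mathrm{Cov}(x)$ and $w=u\vee v$, $T_{u,w}T_{x,u}=T_{v,w}T_{x,v}$.*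

*Case $u,v\in K$.* Let $K'\ne K$. Then $T_{x,u}(K')=u\vee K'$. By (7), $w=u\vee v\in T_{x,u}(K)\ne u\vee K'$, so $T_{u,w}$ sends $u\vee K'$ to $w\vee K'$. By symmetry the path via $v$ also sends $K'$ to $w\vee K'$. Both composites are bijections, so the images of $K$ agree too.

*Case $u\in K_1\ne K_2\ni v$.* For $K'\ne K_1,K_2$: we have $w\in u\vee K_2=T_{x,u}(K_2)$, which differs from $u\vee K'$, so the path via $u$ gives $K'\mapsto u\vee K'\mapsto w\vee K'$; similarly via $v$.

For $K_1$ via $v$: $T_{x,v}(K_1)=v\vee K_1$ contains $w$, so it is sent to $G_*(v,w)$, the unique component of $w$ whose top is $\not\le\zeta(v)$. For $K_1$ via $u$: $K_1\mapsto G:=G_*(x,u)$, and since $w\in u\vee K_2=T_{x,u}(K_2)\ne G$, this goes to $w\vee G$, a component of $w$ with top $w\vee e_G$. If $w\vee e_G\le\zeta(v)$, then $e_G\le\zeta(u)\wedge\zeta(v)=\zeta(x)$ by (6), contradicting $e_G\not\le\zeta(x)$. So the top of $w\vee G$ is $\not\le\zeta(v)$, and $w\vee G=G_*(v,w)$. Thus the images of $K_1$ agree, and by bijectivity those of $K_2$ agree.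

**Step 5: labels.** We make the transport independent of paths. Any two maximal chains of $[0,x]$ are connected by moves replacing $m\prec u\prec u\vee v$ by $m\prec v\prec u\vee v$. This is an induction on $\operatorname{rank}x$: let $c,c'$ be the coatoms of $[0,x]$ on the two chains. If $c=c'$, use induction in $[0,c]$. If not, then $c\vee c'=x$ and $m=c\wedge c'$ is covered by $c$ and $c'$; by induction the first chain can be moved to one through $m,c,x$, one move takes it to the chain through $m,c',x$, and induction in $[0,c']$ finishes.

Put $I=\mathrm{comp}(0)$. By Step 4, composing the $T$'s along a maximal chain from $0$ to $x$ gives a well-defined bijection $\beta_x:I\to\mathrm{comp}(x)$, and $\beta_a=T_{x,a}\beta_x$ for $x\prec a$. The *label* of a covering $x\prec y$ is the $i\in I$ with $y\in\beta_x(i)$; write $\lambda(x,y)=i$. (In $\mathbb N^k$ the label of $x\prec x+\epsilon_i$ is the direction $i$.) Two rules hold.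

* (P1) *If $u\ne v$ cover $x$, then $\lambda(u,u\vee v)=\lambda(x,v)$.* Let $v\in K$. Then $u\vee v\in T_{x,u}(K)$: if $u\notin K$, because $T_{x,u}(K)=u\vee K$; if $u\in K$, by (7).
* (P2) *If $x\prec a$ has label $j$ and $a\prec b$ has label $i\ne j$, there is $u\in\mathrm{Cov}(x)$ with label $i$ and $b=a\vee u$, and $x\prec u\prec b$ has labels $(i,j)$.* Indeed, $b\in T_{x,a}(\beta_x(i))=a\vee\beta_x(i)$, as $a\notin\beta_x(i)$. So $b=a\vee u$ with $u\in\beta_x(i)$, and $\lambda(u,b)=\lambda(x,a)=j$ by (P1).

## 10. Splitting off one component

**Step 6: counting labels.** By (P1), a move from $m\prec u\prec u\vee v$ to $m\prec v\prec u\vee v$ replaces the labels $(\lambda(m,u),\lambda(m,v))$ by $(\lambda(m,v),\lambda(m,u))$. So the number $n_i(x)$ of labels $i$ on a maximal chain from $0$ to $x$ does not depend on the chain. Clearly $\sum_in_i(x)=\operatorname{rank}x$, and $x\le y$ implies $n_i(x)\le n_i(y)$.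

For $D\subseteq I$ let $L_D=\{x:n_i(x)=0\text{ for all }i\notin D\}$. This is a down-set, and we show that it is *closed under joins*. First, *if $m\prec b'$ has label $i$, $m\le a$ and $b'\not\le a$, then $a\prec a\vee b'$ has label $i$.* Take a chain $m=a_0\prec a_1\prec\dots\prec a_k=a$. By (M2) each $a_t\vee b'$ covers $a_t$, and it differs from $a_{t+1}$, as $b'\not\le a$. By (P1), $\lambda(a_{t+1},a_{t+1}\vee b')=\lambda(a_t,a_t\vee b')$, and the claim follows. Now let $a,b\in L_D$ and let $0=b_0\prec\dots\prec b_s=b$ be a maximal chain. Each step $a\vee b_t\le a\vee b_{t+1}$ is an equality or, by the claim with $m=b_t$, $b'=b_{t+1}$ and $a\vee b_t$ in place of $a$, a covering with label $\lambda(b_t,b_{t+1})\in D$. Together with a maximal chain of $[0,a]$ this is a maximal chain of $[0,a\vee b]$ with all labels in $D$. So $a\vee b\in L_D$.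

**Step 7: the product decomposition.** Assume that $C$ is reducible, i.e. $|I|\ge2$. Fix $i\in I$ and put $I'=I\setminus\{i\}$. We show $L\cong L_{\{i\}}\times L_{I'}$.

Given $x$, use (P2) to exchange adjacent labels $(j,i)$ with $j\ne i$ on a maximal chain of $[0,x]$ until all labels $i$ come first. Let $p(x)$ be the element reached after the $i$-labels: $p(x)\in L_{\{i\}}$, $p(x)\le x$, $\operatorname{rank}p(x)=n_i(x)$. If $y\in L_{\{i\}}$ and $y\le x$, then $y\vee p(x)\in L_{\{i\}}$ lies below $x$, so its rank is $n_i(y\vee p(x))\le n_i(x)$, and therefore $y\le p(x)$. Thus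
$$p(x)=\max\{y\in L_{\{i\}}:y\le x\}.$$
Sorting the labels $i$ to the end instead gives, in the same way, $p'(x)=\max\{y\in L_{I'}:y\le x\}$, of rank $\sum_{j\ne i}n_j(x)$.

We have $L_{\{i\}}\cap L_{I'}=\{0\}$, so $p(x)\wedge p'(x)=0$ and $\operatorname{rank}(p(x)\vee p'(x))=\operatorname{rank}p(x)+\operatorname{rank}p'(x)=\operatorname{rank}x$; hence $x=p(x)\vee p'(x)$. Conversely let $(u,v)\in L_{\{i\}}\times L_{I'}$ and $x=u\vee v$. Then $p(x)\ge u$, $p'(x)\ge v$, and since $u\wedge v=0$, $\operatorname{rank}p(x)+\operatorname{rank}p'(x)=\operatorname{rank}x=\operatorname{rank}u+\operatorname{rank}v$. So $p(x)=u$ and $p'(x)=v$. The maps $x\mapsto(p(x),p'(x))$ and $(u,v)\mapsto u\vee v$ are inverse to each other and order preserving, so $L\cong L_{\{i\}}\times L_{I'}$. The factors are lattices, since they are down-sets closed under joins, and each contains an atom, as each component of $C$ is nonempty. So $L$ is decomposable, and Theorem B is proved. $\square$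

## 11. Primary lattices and cycles below $z_n$

We now prepare the proof of Theorem C. It needs four definitions.

**Definition (primary lattice).** In a lattice of finite length, a *cycle* is an element $c$ such that $[0,c]$ is a chain (its length is the rank of $c$), and a *dual cycle* is an element $h$ such that $[h,1]$ is a chain. A *primary lattice* is a modular lattice of finite length in which every element is a join of cycles and a meet of dual cycles, and every interval that is not a chain has at least three atoms.

For example, $\mathrm{Sub}((\mathbb Z/4)^2)$ is primary. The cycles are the cyclic subgroups, and every subgroup is a join of cyclic ones; the statement on dual cycles follows by duality of finite abelian groups. An interval $[N,N']$ is $\mathrm{Sub}(N'/N)$, and a noncyclic finite abelian 2-group has at least 3 subgroups of order 2.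

**Definition (completely primary uniserial ring).** This is a ring with an ideal $P$ such that all left and all right ideals are powers of $P$.

Examples are $\mathbb Z/4$ with $P=2\mathbb Z/4$, and the ring $B$ of Section 4 with $P=Ft$.

**Definition (Arguesian).** A lattice is *Arguesian* if for all $a_0,a_1,a_2,b_0,b_1,b_2$
$$(a_0\vee b_0)\wedge(a_1\vee b_1)\wedge(a_2\vee b_2)\le\big(a_0\wedge(a_1\vee y)\big)\vee\big(b_0\wedge(b_1\vee y)\big),$$
where
$$y=(a_0\vee a_1)\wedge(b_0\vee b_1)\wedge\Big[\big((a_0\vee a_2)\wedge(b_0\vee b_2)\big)\vee\big((a_1\vee a_2)\wedge(b_1\vee b_2)\big)\Big].$$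

Every $\mathrm{Sub}(M)$ is Arguesian. Let $m$ be in the left side, $m=\alpha_i+\beta_i$ with $\alpha_i\in a_i$, $\beta_i\in b_i$ for $i=0,1,2$. For all $i,j$, $\alpha_i-\alpha_j=\beta_j-\beta_i\in(a_i\vee a_j)\wedge(b_i\vee b_j)$. As $\alpha_0-\alpha_1=(\alpha_0-\alpha_2)-(\alpha_1-\alpha_2)$, we get $\alpha_0-\alpha_1\in y$. Then $\alpha_0=\alpha_1+(\alpha_0-\alpha_1)\in a_0\wedge(a_1\vee y)$ and $\beta_0=\beta_1-(\alpha_0-\alpha_1)\in b_0\wedge(b_1\vee y)$, so $m=\alpha_0+\beta_0$ is in the right side. The Arguesian law is self-dual (Jónsson, *The class of Arguesian lattices is self-dual*, Algebra Universalis 2 (1972)), and being an inequality between lattice expressions it passes to sublattices. So $L(A,d)$, dual to a sublattice of $\mathrm{Sub}(A^d)$, is Arguesian.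

**Definition (complete).** A skew DVR $A$ is *complete* if the natural map $A\to\varprojlim A/J^n$ is bijective.

For example, $F[[t;\sigma]]$ is complete: a compatible sequence of truncated series is a series.

The published result we use is the following.

**Theorem (E. Inaba, *On primary lattices*, J. Fac. Sci. Hokkaido Univ. 11 (1948); B. Jónsson & G. S. Monk, *Representations of primary Arguesian lattices*, Pacific J. Math. 30 (1969)).** *A primary lattice whose unit is the join of $d$ independent cycles of equal length, where $d\ge4$, or $d=3$ and the lattice is Arguesian, is isomorphic to $\mathrm{Sub}(M)$ for a finitely generated module $M$ over a completely primary uniserial ring.*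

Here the *unit* is the top element, and elements are *independent* if each one meets the join of the others in $0$.

Let $L$ be as in Theorem C. By Theorem B its core is irreducible of rank $d\ge3$. Let $n\ge1$. Since $L(A,d)$ is ordered by reverse inclusion, we work with the dual
$$\Lambda_n=[0,z_n]^{op}.$$
By $\operatorname{rank}\zeta(x)=\operatorname{rank}x+d$, $\operatorname{rank}z_n=nd$.

**Step 1: $\Lambda_n$ is primary.** In the finite modular lattice $[0,z_n]$ every element is a join of join-irreducibles $j\neq 0$. For such $j$, $[0,j]$ has exactly one coatom, so it is a chain by Theorem B(2). Dually every element is a meet of meet-irreducibles $m\ne z_n$, and $[m,z_n]$ has exactly one atom, so it is a chain. These two conditions together are self-dual. Now let $[x,y]$ be an interval of $[0,z_n]$ that is not a chain. By B(2) it has two coatoms $u\ne v$. Then $u$ and $v$ cover $u\wedge v$, and $[u\wedge v,y]$ is a rank 2 interval of the irreducible geometry $[u\wedge v,\zeta(u\wedge v)]\cong C$. By (M5) it has at least 3 atoms, which are also coatoms. So $[x,y]$ has at least 3 coatoms, and the dual interval has at least 3 atoms.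

**Step 2: $z_n$ is the join of $d$ independent cycles of length $n$ in $[0,z_n]$.** This determines the shape of $\Lambda_n$. We do it in three parts.

*(i) Cycles can be prolonged.* Let $y\ne0$ be a cycle of $L$ with atom $a$. We find a cover $y'$ of $y$ that is a cycle. The interval $[0,y\wedge z]$ is a chain and complemented, so $y\wedge z=a$. Hence $\operatorname{rank}(y\vee z)=\operatorname{rank}y+d-1<\operatorname{rank}\zeta(y)$, so not all covers of $y$ are $\le y\vee z$. Let $y'$ be a cover with $y'\not\le y\vee z$. If an atom $b\ne a$ were below $y'$, then $b\not\le y$, so $y'=y\vee b\le y\vee z$, a contradiction. So $[0,y']$ has only one atom, and it is a chain by B(2). By induction there are cycles of length $n$ above any atom.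

*(ii) If $x\wedge y=0$, then $\operatorname{rank}((x\vee y)\wedge z)\le\operatorname{rank}(x\wedge z)+\operatorname{rank}(y\wedge z)$.* Let $s=(x\vee y)\wedge z$. Then $x\wedge s=x\wedge z$, and by (M2) $[x,x\vee s]\cong[x\wedge z,s]$, which is an interval of $C$, hence complemented. Under the isomorphism $[x,x\vee y]\cong[0,y]$ of (M2) the interval $[x,x\vee s]$ becomes a complemented interval $[0,w]$ with $w\le y$. By (5), $w\le z$, so $w\le y\wedge z$. Therefore $\operatorname{rank}s-\operatorname{rank}(x\wedge z)=\operatorname{rank}w\le\operatorname{rank}(y\wedge z)$.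

*(iii) The cycles.* Let $a_1,\dots,a_d$ be independent atoms with join $z$, and let $c_i\ge a_i$ be cycles of length $n$, which exist by (i). We show by induction on $k$ that $(c_1\vee\dots\vee c_k)\wedge z=a_1\vee\dots\vee a_k$ and $\operatorname{rank}(c_1\vee\dots\vee c_k)=kn$. For $k=1$ this was seen in (i). Let it hold for $k<d$ and put $x=c_1\vee\dots\vee c_k$. If $x\wedge c_{k+1}\ne0$, then, as $[0,c_{k+1}]$ is a chain with atom $a_{k+1}$, we would have $a_{k+1}\le x\wedge z=a_1\vee\dots\vee a_k$, contradicting independence. So $x\wedge c_{k+1}=0$ and $\operatorname{rank}(x\vee c_{k+1})=(k+1)n$. By (ii), $(x\vee c_{k+1})\wedge z$ has rank at most $k+1$; it contains $a_1\vee\dots\vee a_{k+1}$, of rank $k+1$, so it is equal to it.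

Next, *every element of rank at most $n$ is $\le z_n$.* For a chain $0=x_0\prec x_1\prec\cdots$ we have $x_0\le z_0=0$, and if $x_k\le z_k$, then $x_{k+1}\le\zeta(x_k)\le\zeta(z_k)=z_{k+1}$. So the element $x_m$ of rank $m\le n$ is below $z_m\le z_n$. Therefore $c_i\le z_n$, and as $\bigvee c_i$ and $z_n$ both have rank $nd$, $\bigvee c_i=z_n$.

For $S\subseteq\{1,\dots,d\}$ put $c_S=\bigvee_{j\in S}c_j$. Its rank is at most $n|S|$; the same bound for the complementary set, together with $\operatorname{rank}z_n=nd$, shows $\operatorname{rank}c_S=n|S|$. Then $c_S\wedge c_T\ge c_{S\cap T}$, and by (M1) $\operatorname{rank}(c_S\wedge c_T)=n(|S|+|T|-|S\cup T|)=n|S\cap T|$. So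
$$c_S\wedge c_T=c_{S\cap T}. \tag{8}$$
In particular the $c_i$ are independent.

**Step 3: the dual form.** Let $h_i=\bigvee_{j\ne i}c_j$. By (8) and (M2), $[h_i,z_n]\cong[0,c_i]$ is a chain of length $n$, $\bigwedge_{j\ne i}h_j=c_i$, $c_i\vee h_i=z_n$, and $\bigwedge_ih_i=c_\emptyset=0$. Read in $\Lambda_n$, whose bottom is $z_n$ and whose unit is $0$, this says: the $h_i$ are cycles of length $n$, the join of the $h_j$ with $j\ne i$ is $c_i$, which meets $h_i$ in the bottom, and the join of all $h_i$ is the unit. So the unit of $\Lambda_n$ is the join of $d$ independent cycles of length $n$. If $L$ is Arguesian, so is the sublattice $[0,z_n]$, and so is its dual $\Lambda_n$, by Jónsson's theorem. Hence the quoted theorem applies to $\Lambda_n$ for every $n\ge1$.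

## 12. The inverse limit of the coordinate rings

**Step 4: the rings $A_n$ and modules $M_n$.** The theorem gives $\Lambda_n\cong\mathrm{Sub}(M_n)$ with $M_n$ a module over a completely primary uniserial ring $S$ (depending on $n$) with ideal $P$. By Step 3, $M_n$ is the direct sum of $d$ uniserial submodules of length $n$. Such a submodule $U$ has a unique maximal submodule; an element outside it generates $U$. So $U\cong S/Q$ with $Q$ a left ideal, hence a power of $P$. The submodules of $S/Q$ correspond to the left ideals $S,P,P^2,\dots$ that contain $Q$, and there are exactly $n+1$ of them; since the powers of $P$ decrease strictly until they become constant, $Q=P^n$ and $P^{n-1}\supsetneq P^n$. So $M_n$ is a free module of rank $d$ over $A_n:=S/P^n$. The left and the right ideals of $A_n$ are the images of $S\supsetneq P\supsetneq\dots\supsetneq P^n$, so $A_n$ is a chain ring of length $n$. We write $J$ for the maximal ideal of every $A_n$, and fix isomorphisms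
$$\varphi_n:[0,z_n]\to\mathrm{Sub}(M_n)^{op}.$$

**Step 5: compatible coordinates.** We compare level $n+1$ with level $n$. First, $\varphi_{n+1}(z_k)=J^kM_{n+1}$ for $0\le k\le n+1$: for $k=0$ both sides are $M_{n+1}$. For $k\le n$, the covers of $z_k$ lie below $z_{k+1}\le z_{n+1}$, so they correspond to the maximal submodules of $N=J^kM_{n+1}$, and $z_{k+1}$ corresponds to their intersection. That intersection is $JN$: each simple $A_{n+1}$-module is killed by $J$, so all maximal submodules contain $JN$, and in the vector space $N/JN$ over the division ring $A_{n+1}/J$ the hyperplanes intersect in $0$.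

So $\varphi_{n+1}$ restricts to an isomorphism from $[0,z_n]$ to $\mathrm{Sub}(M_{n+1}/J^nM_{n+1})^{op}$. Compare it with $\varphi_n$: we obtain a lattice isomorphism $\mathrm{Sub}(M_{n+1}/J^nM_{n+1})\to\mathrm{Sub}(M_n)$ between submodule lattices of free modules of rank $d\ge3$ over the chain rings $A_{n+1}/J^n$ and $A_n$ of length $n$. By Lemma 2 it is induced by a semilinear isomorphism over a ring isomorphism $A_{n+1}/J^n\to A_n$. Composing with the quotient maps we get a surjective ring homomorphism $\rho_n:A_{n+1}\to A_n$ with kernel $J^n$ and a $\rho_n$-semilinear surjection $\gamma_n:M_{n+1}\to M_n$ with kernel $J^nM_{n+1}$ such that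
$$\varphi_{n+1}(x)=\gamma_n^{-1}(\varphi_n(x))\qquad(x\le z_n). \tag{9}$$

**Step 6: the limit ring is a skew DVR.** Let $A=\varprojlim A_n$ and $M=\varprojlim M_n$, with transition maps $\rho_n$ and $\gamma_n$. As these are surjective, all projections $A\to A_n$ and $M\to M_n$ are surjective. For $a\in A$ write $a_n$ for its image in $A_n$, and put $A_0=0$. For $k\le n$ the kernel of $A_n\to A_k$ is a left ideal of colength $k$, so it is $J^k$.

*Choice of $t$.* Choose $t\in A$ with $t_2\in J\setminus J^2$. For $n\ge2$, $t_n\notin J^2$, since $J^2$ is the kernel of $A_n\to A_2$ and $t_2\ne0$; and $t_n\in J$, since otherwise $t_n$ and then $t_2$ would be a unit. So, as in the proof of Lemma 2(b), $J^k=A_nt_n^k=t_n^kA_n$. Also $t_1=0$, because $t_2\in J=\ker(A_2\to A_1)$; so these equalities hold for $n=1$ as well.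

*Every nonzero $a\in A$ is $vt^k=t^kv'$ with units $v,v'$.* Let $k$ be maximal with $a_k=0$. For $n>k$, $a_n$ lies in $J^k=\ker(A_n\to A_k)$ but not in $J^{k+1}=\ker(A_n\to A_{k+1})$. So $a_n=u_nt_n^k$, and $u_n\notin J$ since otherwise $a_n\in Jt_n^k\subseteq J^{k+1}$; thus $u_n$ is a unit. The left annihilator of $t_n^k$ is the kernel of the surjection $A_n\to J^k$, $x\mapsto xt_n^k$. As $\ell(J^k)=n-k$, this kernel has colength $n-k$ and equals $J^{n-k}$. So $u_n$ is unique modulo $J^{n-k}$, and its image $v_{n-k}$ in $A_{n-k}$ is uniquely determined. The image of $u_{n+1}$ in $A_n$ is a possible choice for $u_n$; therefore $v_{n+1-k}$ maps to $v_{n-k}$. So the $v_m$, $m\ge1$, form an element $v\in A$, which is a unit because all its components are units and their inverses are compatible. For $n\ge1$, $u_{n+k}t_{n+k}^k=a_{n+k}$ maps in $A_n$ to $v_nt_n^k=a_n$. So $a=vt^k$. The same argument on the other side, with right annihilators, gives $a=t^kv'$ with the same $k$.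

*$A$ is a domain.* Let $v'$ be a unit and $k\ge0$. For $n>k$ the component $t_n^kv'_n$ is in $J^k$, and not in $J^{k+1}$, for otherwise $t_n^k\in J^{k+1}$ and $J^k=J^{k+1}$. So the largest index at which $t^kv'$ vanishes is $k$, and by the previous paragraph $t^kv'=wt^k$ with a unit $w$. Hence, for units $v,v'$,
$$(vt^k)(v't^m)=vw\,t^{k+m},$$
which is nonzero since $t_n^{k+m}\ne0$ for $n>k+m$. Thus a product of nonzero elements is nonzero.

As $t_1=0$ in $A_1\ne0$, $t$ is a nonunit, and $t\ne0$. So $A$ is a skew DVR. We have $\ker(A\to A_n)=At^n$: if $0\ne a=vt^k$ as above and $a_n=0$, then $k\ge n$; conversely $t_n^n\in J^n=0$. So $A/J^n\cong A_n$ and $A$ is complete. The residue ring $A/At\cong A_1$ is finite, because $[0,z]\cong\mathrm{Sub}(A_1^d)^{op}$ is finite and $\mathrm{Sub}(A_1^2)$, which is an interval in it up to duality as $d\ge2$, has $|A_1|+1$ atoms.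

**Step 7: the limit module is free of rank $d$.** First, $\ker(M_n\to M_k)=J^kM_n$ for $1\le k\le n$: this is clear for $k=n$, and for $k\le n-1$, by induction on $n$, it is the preimage of $J^kM_{n-1}$ under $\gamma_{n-1}$, namely $J^kM_n+J^{n-1}M_n=J^kM_n$. Lift a basis of $M_1$ to $m_1,\dots,m_d\in M$. Their images in $M_n$ generate a submodule $N$ with $N+JM_n=M_n$, and iterating, $M_n=N+J^nM_n=N$. So there is a surjection $A_n^d\to M_n$ between modules of the same length $nd$; it is an isomorphism, and the images of the $m_i$ form a basis of $M_n$. Given $x\in M$, its components have unique coordinates in these bases, the coordinates are compatible by uniqueness, and they define elements $x_1,\dots,x_d\in A$ with $x=\sum x_im_i$, uniquely. So $M=\bigoplus Am_i\cong A^d$. Moreover $x\mapsto0\in M_n$ iff all $x_i$ lie in $\ker(A\to A_n)=J^n$, so $\ker(M\to M_n)=J^nM$.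

**Step 8: $L\cong L(A,d)$.** Let $\pi_n:M\to M_n$ be the projection, so $\gamma_n\pi_{n+1}=\pi_n$. For $x\le z_n$ put $\Phi(x)=\pi_n^{-1}(\varphi_n(x))$. By (9), $\pi_{n+1}^{-1}(\varphi_{n+1}(x))=\pi_{n+1}^{-1}\gamma_n^{-1}(\varphi_n(x))=\pi_n^{-1}(\varphi_n(x))$, so $\Phi(x)$ does not depend on $n$. On $[0,z_n]$, $\Phi$ is an isomorphism onto the set of submodules of $M$ that contain $J^nM$, under reverse inclusion. By Step 2(iii) every $x\in L$ is $\le z_n$ for $n\ge\operatorname{rank}x$, and by (2) every submodule of $M$ of colength $m$ contains $J^mM$; submodules containing some $J^nM$ have finite colength. Given two elements of $L$, both lie below a common $z_n$. Hence $\Phi:L\to L(A,d)$ is an isomorphism.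

**Step 9: the remaining assertions of Theorem C.** *Converse.* By Proposition 1, all $L(A,d)$ with $d\ge3$ and $A$ a complete skew DVR with finite residue field are indecomposable upho modular lattices with a complemented rank 3 interval and core of rank $d$; and $L(A,3)$ is Arguesian, as seen in Section 11.

*Uniqueness.* Let $L(A,d)\cong L(A',d')$ with $d\ge3$ and $A,A'$ skew DVRs with finite residue fields and maximal ideals $J,J'$. As in the proof of Theorem A, $d=d'$, and $A/J^n\cong A'/J'^n$ for all $n$ by Lemma 2(a). The set of ring isomorphisms $A/J^n\to A'/J'^n$ is nonempty, and finite as the rings are finite. An isomorphism $A/J^{n+1}\to A'/J'^{n+1}$ carries the maximal ideal to the maximal ideal, so it induces an isomorphism $A/J^n\to A'/J'^n$. An inverse sequence of finite nonempty sets has nonempty limit, so there is a compatible family of isomorphisms. If $A,A'$ are complete, it gives $A\cong A'$.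

*The conjectured form.* If $L(A,d)\cong L(R,e)$ with $R$ a DVR with finite residue field, then $A$ is commutative by Theorem A. If $A$ is commutative, then it is a DVR with finite residue field, and $L\cong L(A,d)$ has the conjectured form. $\square$

**Proof of Corollary D, Step 1: $q=p$ prime.** We show that the ring is forced to be commutative. Let $L$ be upho modular with core the subspace lattice of $\mathbb F_p^d$, $d\ge4$. This core is irreducible of rank $d$, so by Theorem B the hypotheses of the conjecture hold, and by Theorem C $L\cong L(A,d)$ with $A$ a complete skew DVR. Its core is the dual of the subspace lattice of $(A/J)^d$. Rank 2 intervals of the core have $|A/J|+1$ atoms on the one hand and $p+1$ on the other, so $|A/J|=p$ and $A/J=\mathbb F_p$. Hence every $a\in A$ is $a=n_0\cdot1+a't$ with $n_0\in\{0,\dots,p-1\}$ and $a'\in A$. Applying this to $a'$, and so on, we see that for every $m$, $a$ is congruent modulo $J^m$ to a polynomial in $t$ with integer coefficients. Any two such polynomials commute. So $ab-ba\in\bigcap_mJ^m=0$ for all $a,b\in A$, $A$ is commutative, and $L$ has the conjectured form.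

**Step 2: $q$ not prime.** If $q=p^e$ with $e\ge2$, then $\mathbb F_q$ has the nontrivial automorphism $\sigma(a)=a^p$, and $L(\mathbb F_q[[t;\sigma]],d)$ is a counterexample to the conjecture by Theorem A. Its core is the dual of the subspace lattice of $\mathbb F_q^d$, and that dual is isomorphic to the subspace lattice itself, by sending a subspace to its orthogonal complement under the standard bilinear form. So the conjecture fails for this core. $\square$
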